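\title{Pencils of quadrics and the Bernstein--Sato polynomial of a regular sequence}

\begin{abstract}
Let $f_1,\dots,f_r$ be a regular sequence on a smooth complex variety $X$, let $g=\sum f_iy_i$ on $X\times\mathbb A^r$, and let $U$ be the complement of the zero section. The Bernstein--Sato polynomials of $g$ and of $g|_U$ differ by a factor $\prod_{i\in I}(s+r+i)$, where $I$ is a finite set of nonnegative integers. We show that $I$ need not be contained in $\{0\}$, so that $b_g(s)$ need not divide $b_{g|_U}(s)(s+r)$. For the cone over an elliptic quartic curve in $\mathbb P^3$ one has $I=\{0,1\}$, and for every $r\ge2$ and $i\ge1$ there is a regular sequence of length $r$ with $i\in I$. The extra root is detected by comparing pole orders of algebraic forms with the cohomology of the complement of $\{g=0\}$.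
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $h\neq0$ be a regular function on a smooth complex variety $X$ and let $p\in X$. The local Bernstein--Sato polynomial $b_{h,p}(s)$ is the monic polynomial of least degree for which there is an equation
\[
b_{h,p}(s)\,h^s=P(s)\,h^{s+1},\qquad P(s)\in\mathcal D_{X,p}[s],
\]
where $\mathcal D_{X,p}$ is the ring of germs at $p$ of algebraic differential operators. The polynomial $b_h(s)$ is the least common multiple of the $b_{h,p}(s)$. If $h(p)\ne0$, then $b_{h,p}=1$. If $h(p)=0$, setting $s=-1$ shows that $b_{h,p}(-1)h^{-1}$ is regular at $p$, so $s+1$ divides $b_{h,p}$; and $b_{h,p}=s+1$ if moreover $dh(p)\neq0$, because $\partial_t t^{s+1}=(s+1)t^s$. The \emph{reduced} polynomial $\widetilde b_h(s)=b_h(s)/(s+1)$ thus carries the information about the singularities of $h$.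

Now let $X$ be connected, let $f=(f_1,\dots,f_r)$ be a regular sequence in $\mathcal O_X(X)$ whose zero locus $Z$ is nonempty, let $y_1,\dots,y_r$ be coordinates on $\mathbb A^r$, and put
\[
g=\sum_{i=1}^rf_iy_i\in\mathcal O(X\times\mathbb A^r),\qquad U=X\times(\mathbb A^r\smallsetminus\{0\}).
\]
The single function $g$ encodes the complete intersection $Z$: its reduced polynomial $\widetilde b_g(s)$ equals the Bernstein--Sato polynomial $b_f(s)$ of the sequence $f$, whose definition is recalled in Section~\ref{sec:double}. The restriction $g|_U$ is a simpler object. Where $y_1\neq0$, the function $g$ is a unit times $f_1+\sum_{i\ge2}(y_i/y_1)f_i$, so the hypersurface $\{g=0\}\cap U$ is built from the total space of the linear system spanned by the $f_i$. How much of $b_g$ is visible on $U$? It is known that there is a finite, possibly empty, set $I\subseteq\mathbb Z_{\ge0}$ such that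
\begin{equation}\label{eq:factor}
b_g(s)=b_{g|_U}(s)\prod_{i\in I}(s+r+i).
\end{equation}
For $X$ an affine space we include a short proof in Proposition~\ref{prop:factor}.

The simplest cases all give $I\subseteq\{0\}$. For $r=1$ one always has $b_g(s)=b_{g|_U}(s)(s+1)$. If $f_1,\dots,f_r$ are coordinates $x_1,\dots,x_r$, then $g=\sum x_iy_i$ is a nondegenerate quadratic form in $2r$ variables, so $b_g=(s+1)(s+r)$, while $g$ has no critical point on $U$, so $b_{g|_U}=s+1$; again $I=\{0\}$. For $r>1$ the case $I=\emptyset$ can occur. This leads to the following question, from the paper \cite{DOR} of Dirks, Olano and Raychaudhury.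

\begin{quote}
\emph{Does $b_g(s)$ divide $b_{g|_U}(s)(s+r)$ for every regular sequence $f_1,\dots,f_r$? Equivalently, is $I$ always empty or equal to $\{0\}$?}
\end{quote}

The answer is no for every $r\ge2$. To find a counterexample one wants every member of the linear system to be mildly singular, so that $b_{g|_U}$ has few roots, while $Z$ itself has a singularity with much cohomology. A pencil of diagonal quadrics with distinct coefficients has both properties: its members have corank at most one, and its base locus is a cone over a variety with large middle Betti number.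

Fix integers $q\ge2$ and $e\ge0$, put $n=2q$ and $r=2+e$, and let $\lambda_1,\dots,\lambda_n\in\mathbb C$ be distinct. On $X=\mathbb A^{n+e}$, with coordinates $x_1,\dots,x_n,z_1,\dots,z_e$, consider the sequence
\begin{equation}\label{eq:family}
F=(f_1,f_2,z_1,\dots,z_e),\qquad f_1=\sum_{i=1}^nx_i^2,\qquad f_2=\sum_{i=1}^n\lambda_ix_i^2 .
\end{equation}
It is a regular sequence vanishing at the origin (Lemma~\ref{lem:pencil}). In both theorems $g$, $U$ and $I$ refer to $F$.

\begin{theorem}\label{thm:A}
One has
\[
b_{g|_U}(s)=(s+1)(s+q+e)\bigl(s+q+e+\tfrac12\bigr),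
\]
and $b_g$ has an integer root $\le-(r+q-1)$. Hence $I$ contains an element $\ge q-1\ge1$, and $b_g(s)$ does not divide $b_{g|_U}(s)(s+r)$.
\end{theorem}

For $q=2$, $e=0$ this is a counterexample in $\mathbb A^4$ with $r=2$; there $Z$ is the cone over an elliptic quartic curve in $\mathbb P^3$.

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(1)] One has $q-1\in I\subseteq\{0,q-2,q-1\}$ and $0\in I$. So for every $r\ge2$ and every $i\ge1$ there is a regular sequence of length $r$ with $i\in I$: take $q=i+1$ and $e=r-2$.
\item[(2)] For $q=2$ one has $I=\{0,1\}$ and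
\[
b_g(s)=(s+1)(s+r)^2\bigl(s+r+\tfrac12\bigr)(s+r+1).
\]
\end{enumerate}
\end{theorem}

For $q\ge3$ we do not determine whether $q-2\in I$. Since $r+q-2=q+e$, this is the question whether $-(q+e)$ is a simple or a double root of $b_g$.

Section~\ref{sec:method} explains how cohomology forces integer roots and carries this out for the elliptic cone. Sections~\ref{sec:U} and~\ref{sec:A} prove Theorem~\ref{thm:A}. Section~\ref{sec:roots} bounds the roots of $\widetilde b_g$ by a computation with Euler operators, and Section~\ref{sec:double} finds the double root for $q=2$ from the poles of the distribution $|g|^{2s}$.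

\section{Conventions and the geometry of the pencil}\label{sec:setup}

On $\mathbb A^N$ with coordinates $t_1,\dots,t_N$, we write $\mathcal O=\mathbb C[t_1,\dots,t_N]$, $\partial_i=\partial/\partial t_i$, and $D$ for the Weyl algebra generated by the $t_i$ and $\partial_i$. For $0\neq h\in\mathcal O$, the symbol $h^s$ generates the free $\mathcal O[h^{-1},s]$-module of rank one on which $D[s]$ acts by the product rule and $\partial_ih^s=s(\partial_ih)h^{-1}h^s$; we write $h^{s+1}=h\cdot h^s$. We use three standard facts.
\begin{enumerate}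
\item[(B1)] The polynomial $b_{h,p}$ is the same for algebraic and for analytic operators. It can therefore be computed in local analytic coordinates, and coordinates that do not occur in $h$ may be ignored.
\item[(B2)] On $\mathbb A^N$ there is a global operator $P(s)\in D[s]$ with $b_h(s)h^s=P(s)h^{s+1}$.
\item[(B3)] A nondegenerate quadratic form in $k$ variables has $b_{h,0}(s)=(s+1)(s+\frac k2)$.
\end{enumerate}

Cohomology is singular cohomology with complex coefficients, and $\chi$ is the topological Euler characteristic. For complex algebraic varieties $\chi$ is additive, $\chi(A)=\chi(A')+\chi(A\smallsetminus A')$ for $A'\subseteq A$ closed, and multiplicative for morphisms that are locally trivial in the classical topology. For a smooth quadric $Q_j\subset\mathbb P^{j+1}$ of dimension $j$,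
\begin{equation}\label{eq:quadric}
\chi(Q_j)=j+2\ \ (j\text{ even}),\qquad \chi(Q_j)=j+1\ \ (j\text{ odd}).
\end{equation}
Indeed $\chi(Q_0)=\chi(Q_1)=2$. For $j\ge2$ write $Q_j=\{v_0v_1+Q'(v_2,\dots,v_{j+1})=0\}$: the part $v_0\ne0$ is $\mathbb C^j$ and the part $v_0=0$ is a cone over $Q_{j-2}$, a point together with a line bundle over $Q_{j-2}$, so $\chi(Q_j)=2+\chi(Q_{j-2})$.

For the sequence \eqref{eq:family} we write $y_1,y_2,w_1,\dots,w_e$ for the coordinates on $\mathbb A^r$ and put $\ell_i=y_1+\lambda_iy_2$. Then
\[
g=\sum_{i=1}^n\ell_i\,x_i^2+\sum_{c=1}^ez_cw_c ,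
\]
a polynomial in $N=n+2e+2$ variables. The forms $\ell_i$ are pairwise non-proportional, so any two of them span $\langle y_1,y_2\rangle$. Put
\[
m=q+e,\qquad Z_0=\{f_1=f_2=0\}\subset\mathbb A^n,
\]
so that $Z=Z_0\times\{0\}$ and $m+1=r+q-1$, and let $V\subset\mathbb P^{n-1}$ be the projectivization of $Z_0$. With the Euler operators
\[
\theta=y_1\partial_{y_1}+y_2\partial_{y_2}+\sum_cw_c\partial_{w_c},\qquad E_x=\sum_ix_i\partial_{x_i},\qquad E_z=\sum_cz_c\partial_{z_c}
\]
one has
\begin{equation}\label{eq:euler}
\theta g=g,\qquad (E_x+2E_z)g=2g,\qquad (z_c\partial_{z_c}-w_c\partial_{w_c})g=0 .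
\end{equation}

\begin{lemma}\label{lem:pencil}
\begin{enumerate}
\item[(a)] $F$ is a regular sequence.
\item[(b)] The differentials $df_1,df_2$ are linearly independent at every point of $Z_0\smallsetminus\{0\}$. In particular $V$ is a smooth complete intersection of dimension $n-3$.
\item[(c)] The partial derivatives of $g$ generate the ideal $J=(f_1,\ f_2,\ z_c,\ w_c,\ \ell_ix_i)$. At a critical point of $g$ in $U$ one has $x=z=w=0$, and at most one $\ell_i$ vanishes.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A nondegenerate quadratic form in $n\ge3$ variables is irreducible, and $f_2$ is not a multiple of $f_1$ because the $\lambda_i$ are not all equal. So $f_1,f_2$ is a regular sequence in $\mathbb C[x]$, and $z_1,\dots,z_e$ is a regular sequence in $\bigl(\mathbb C[x]/(f_1,f_2)\bigr)[z]$.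

(b) Let $x\neq0$. If the vectors $(x_i)$ and $(\lambda_ix_i)$ are dependent, then $\lambda_ix_i=\lambda x_i$ for some $\lambda$ and all $i$, so exactly one $x_i$ is nonzero, and $f_1(x)=x_i^2\neq0$.

(c) The derivatives with respect to $y_1,y_2,w_c,z_c,x_i$ are $f_1,f_2,z_c,w_c,2\ell_ix_i$. At a critical point in $U$ we have $z=w=0$, hence $(y_1,y_2)\ne0$, hence at most one $\ell_i$ vanishes. If none does, $x=0$. If $\ell_i=0$, then $x_j=0$ for $j\neq i$, and $0=f_1=x_i^2$.
\end{proof}

Parts (b) and (c) need the $\lambda_i$ to be distinct: if $\lambda_1=\lambda_2$, then $df_2=\lambda_1df_1$ at the point $(1,\sqrt{-1},0,\dots,0)\in Z_0$.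

\section{Integer roots from cohomology, and the elliptic cone}\label{sec:method}

In this section $f=(f_1,\dots,f_r)$ is any regular sequence of polynomials on $X=\mathbb A^{N-r}$, and $Y=\{g\ne0\}\subset\mathbb A^N$, with coordinate ring $B=\mathcal O[g^{-1}]$. A lower bound for the roots of $b_g$ is hard to disprove directly, since it concerns all operators $P(s)$ at once. We instead draw a numerical consequence from it. By Grothendieck's theorem, the cohomology of a smooth affine variety is the cohomology of its complex of algebraic differential forms. In top degree the forms are $B\,dt_1\wedge\dots\wedge dt_N$ and the exact ones are those with coefficient in $\sum\partial_iB$, so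
\[
H^N(Y)=B\Big/\sum_{i=1}^N\partial_iB .
\]
We write $[\varphi]$ for the class of $\varphi\in B$. The integer roots of $b_g$ bound the pole order that is needed to represent a class.

\begin{lemma}\label{lem:pole}
Let $k\ge0$ be an integer such that $b_g$ has no integer root $<-k$. Then $H^N(Y)$ is spanned by the classes $[t^\alpha g^{-k}]$ with $t^\alpha$ a monomial.
\end{lemma}

\begin{proof}
For $j>k$, setting $s=-j$ in (B2) gives $b_g(-j)g^{-j}=P(-j)g^{-j+1}$ with $b_g(-j)\neq0$. By induction $g^{-j}\in Dg^{-k}$ for all $j$, so $B=Dg^{-k}$. Every element of $D$ can be written $\sum_\beta\partial^\beta a_\beta$ with $a_\beta\in\mathcal O$, and the terms with $\beta\ne0$ map $g^{-k}$ into $\sum\partial_iB$.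
\end{proof}

Homogeneity kills most of these classes. Let $\xi=\sum\omega_it_i\partial_i$ with $\omega_i\in\mathbb C$ and $\xi g=\kappa g$. The operator $\sum\omega_i\partial_it_i=\xi+\sum\omega_i$ maps $B$ into $\sum\partial_iB$ and multiplies $t^\alpha g^{-k}$ by a scalar, so
\begin{equation}\label{eq:weight}
\Bigl(\sum_i\omega_i\alpha_i-\kappa k+\sum_i\omega_i\Bigr)\,[t^\alpha g^{-k}]=0 .
\end{equation}
On the other side, the linearity of $g$ in $y$ expresses $H^N(Y)$ through the topology of $Z$.

\begin{lemma}\label{lem:topology}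
\begin{enumerate}
\item[(a)] $H^N(Y)\cong H^N(X\smallsetminus Z)\oplus H^{N-1}(X\smallsetminus Z)$.
\item[(b)] Assume that the $f_i$ are homogeneous of positive degree, that their differentials are independent at every point of $Z\smallsetminus\{0\}$, and that the dimension $d=N-2r-1$ of the projectivization $V$ of $Z$ is positive and odd. Then $\dim H^N(Y)\ge\dim H^d(V)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $Y_1=\{g=1\}$. The map $\mathbb C^*\times Y_1\to Y$, $(\tau,(x,y))\mapsto(x,\tau y)$, is an isomorphism, so $H^N(Y)\cong H^N(Y_1)\oplus H^{N-1}(Y_1)$. The projection maps $Y_1$ to $X\smallsetminus Z$; its fiber over $x$ is the affine hyperplane $\{y:\sum f_i(x)y_i=1\}$, and $y_i=\overline{f_i(x)}/\sum_j|f_j(x)|^2$ is a continuous section. The straight-line homotopy in the fibers retracts $Y_1$ onto this section, so $Y_1\simeq X\smallsetminus Z$.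

(b) Let $S$ be the unit sphere in $X$, of dimension $2(N-r)-1$, and $K=Z\cap S$. Since $Z$ is a cone containing $0$, radial projection retracts $X\smallsetminus Z$ onto $S\smallsetminus K$. The set $K$ is a circle bundle $\pi\colon K\to V$ over a nonempty compact manifold. Alexander duality states that $\widetilde H_j(S\smallsetminus K)\cong\widetilde H^{\dim S-j-1}(K)$. For $j=N-1$ the degree on the right is $2(N-r)-1-N=d$, so $\dim H^{N-1}(X\smallsetminus Z)=\dim H^d(K)$. The Gysin sequence of the circle bundle contains
\[
H^{d-2}(V)\longrightarrow H^d(V)\stackrel{\pi^*}{\longrightarrow}H^d(K).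
\]
By the Lefschetz hyperplane theorem, a smooth complete intersection of dimension $d$ has the cohomology of the ambient projective space in degrees $<d$. As $d-2$ is odd, $H^{d-2}(V)=0$ and $\pi^*$ is injective. Now apply (a).
\end{proof}

\begin{example}[The smooth case]\label{ex:smooth}
Let $f=(x_1,\dots,x_r)$ on $\mathbb A^r$, so $N=2r$. Here $X\smallsetminus Z\simeq S^{2r-1}$, and $H^{2r}(Y)=\mathbb C$ by Lemma~\ref{lem:topology}(a). Relation \eqref{eq:weight} for $\xi=\sum x_i\partial_{x_i}$ reads $(|\alpha|-k+r)[x^\alpha y^\gamma g^{-k}]=0$, so all classes of pole order $k<r$ vanish. By Lemma~\ref{lem:pole}, $b_g$ has an integer root $\le-r$, in agreement with $b_g=(s+1)(s+r)$.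
\end{example}

\begin{example}[The elliptic cone]\label{ex:elliptic}
Take $q=2$, $e=0$ in \eqref{eq:family}, so $g=\sum_{i=1}^4\ell_ix_i^2$ on $\mathbb A^6$. We shall see in Section~\ref{sec:U} that $b_{g|_U}=(s+1)(s+2)(s+\frac52)$. If $b_g$ divided $b_{g|_U}(s)(s+2)$, its integer roots would be among $-1,-2$, and $H^6(Y)$ would be spanned by the classes $[x^\alpha y^\gamma g^{-2}]$. Relation \eqref{eq:weight} for $E_x$, with $\kappa=2$, has the scalar $|\alpha|-4+4=|\alpha|$; for $\theta$, with $\kappa=1$, it has the scalar $|\gamma|-2+2=|\gamma|$. Only $[g^{-2}]$ can survive, so $\dim H^6(Y)\le1$. But $V\subset\mathbb P^3$ is a smooth connected intersection of two quadric surfaces, with canonical bundle $\mathcal O_V(2+2-4)$; it is an elliptic curve, and Lemma~\ref{lem:topology}(b) with $d=1$ gives $\dim H^6(Y)\ge\dim H^1(V)=2$. So some class needs a pole of order at least $3$, and $b_g$ has an integer root $\le-3$.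
\end{example}

The general proof has the same shape. What remains is to compute $b_{g|_U}$, to count monomials for all $q,e$, and to find the middle Betti number of $V$.

\section{The polynomial $b_{g|_U}$}\label{sec:U}

From here on $g$ is the polynomial attached to \eqref{eq:family}, unless stated otherwise.

\begin{proposition}\label{prop:U}
$b_{g|_U}(s)=(s+1)(s+m)(s+m+\frac12)$.
\end{proposition}

At a point of $U$ that is not critical, the local polynomial is $1$ or $s+1$. By Lemma~\ref{lem:pencil}(c) there are two kinds of critical points $p$. A linear change of coordinates turns each $z_cw_c$ into a sum of two squares.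

If no $\ell_i$ vanishes at $p$, choose holomorphic square roots and put $x_i'=\sqrt{\ell_i}\,x_i$. Then $g$ is a nondegenerate quadratic form in $n+2e=2m$ of the local coordinates, and $b_{g,p}=(s+1)(s+m)$ by (B1) and (B3).

If exactly one $\ell_i$ vanishes at $p$, say $\ell_1$, use $t=\ell_1$ and $\ell_2$ as coordinates in place of $y_1,y_2$, and put $x=x_1$ and $x_i'=\sqrt{\ell_i}\,x_i$ for $i\ge2$. Then $g$ becomes
\[
h=tx^2+\sum_{i=1}^{N'}u_i^2,\qquad N'=n-1+2e=2m-1,
\]
at the origin, and $\ell_2$ does not occur. Since $m\ge2$, Proposition~\ref{prop:U} follows from the next two lemmas. The failure of divisibility in Theorem~\ref{thm:A} uses only the first of them.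

\begin{lemma}\label{lem:hupper}
$b_{h,0}(s)$ divides $(s+1)(s+m)(s+m+\frac12)$.
\end{lemma}

\begin{proof}
The two summands of $h$ suggest the operators $\Delta=\sum\partial_{u_i}^2$ and $\partial_t\partial_x^2$; their effects are linked by $E=t\partial_t$, which satisfies $Eh^s=s\,tx^2h^{s-1}$. From $\partial_{u_i}^2h^{s+1}=(s+1)(2h^s+4su_i^2h^{s-1})$ and $\sum u_i^2=h-tx^2$ we get
\[
\Delta h^{s+1}=(s+1)(2N'+4s-4E)h^s .
\]
From $\partial_x^2h^{s+1}=(s+1)(2th^s+4st^2x^2h^{s-1})=(s+1)\,t\,(2+4E)h^s$ and $\partial_tt=E+1$ we get
\[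
\partial_t\partial_x^2h^{s+1}=(s+1)(E+1)(4E+2)h^s .
\]
Let $v$ be the class of $(s+1)h^s$ modulo $D[s]h^{s+1}$. The two identities say that $Ev=(s+\frac{N'}2)v=(s+m-\frac12)v$ and $(E+1)(E+\frac12)v=0$. As $s$ commutes with $E$, we may replace $E$ by $s+m-\frac12$ in the second relation, which gives $(s+m+\frac12)(s+m)v=0$.
\end{proof}

To see that the half-integral root occurs we use monodromy. The Malgrange--Kashiwara theorem states that the numbers $e^{2\pi i\alpha}$, for $\alpha$ a root of $b_{h,0}$, are exactly the eigenvalues of the monodromy on the cohomology of the Milnor fibers of $h$ at the points of $\{h=0\}$ near $0$. If $h$ is weighted homogeneous of degree $1$ for positive rational weights $\omega_j$, the Milnor fiber at $0$ can be taken to be $\Phi=\{h=1\}$, with monodromy $t_j\mapsto e^{2\pi i\omega_j}t_j$.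

\begin{lemma}\label{lem:hlower}
$-(m+\frac12)$ is a root of $b_{h,0}$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:hupper} it suffices to show that $-1$ is an eigenvalue of the monodromy on $H^*(\Phi)$. Give $t,x,u_i$ the weights $\frac12,\frac14,\frac12$; the monodromy is $(t,x,u)\mapsto(-t,ix,-u)$. The maps $(t,x,u)\mapsto(c^{-2}t,cx,u)$, $c\in\mathbb C^*$, preserve $h$, and moving $c$ from $i$ to $1$ gives an isotopy from the monodromy to the involution $\psi(t,x,u)=(t,x,-u)$. We must show that $\psi$ does not act as the identity on $H^*(\Phi)$.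

The part of $\Phi$ with $x\ne0$ is $\mathbb C^*\times\mathbb C^{N'}$, since $t$ is determined by $x$ and $u$; its Euler characteristic is $0$. The part with $x=0$ is $\mathbb C\times(Q_{N'-1}\smallsetminus Q_{N'-2})$, and since $N'$ is odd, \eqref{eq:quadric} gives Euler characteristic $(N'+1)-(N'-1)=2$. So $\chi(\Phi)=2$. The fixed locus $\Phi^\psi=\{u=0,\ tx^2=1\}\cong\mathbb C^*$ has $\chi=0$, and $\psi$ acts freely on its complement, so $\chi(\Phi/\psi)=0+\frac12(2-0)=1$. Since $H^*(\Phi/\psi)$ is the $\psi$-invariant part of $H^*(\Phi)$, a trivial action would give $\chi(\Phi/\psi)=2$.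
\end{proof}

\section{Proof of Theorem~\ref{thm:A}}\label{sec:A}

Let $Y=\{g\neq0\}\subset\mathbb A^N$. The lowest integer root of $b_{g|_U}$ is $-m$, so we count the classes of pole order $m$.

\begin{lemma}\label{lem:count}
If $b_g$ has no integer root $<-m$, then $\dim H^N(Y)\le q-1$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:pole}, $H^N(Y)$ is spanned by the classes $[x^\alpha z^\beta y^\gamma w^\delta g^{-m}]$. Apply \eqref{eq:weight} to the operators in \eqref{eq:euler}. The scalars are
\begin{align*}
E_x+2E_z:&\quad |\alpha|+2|\beta|-2m+(n+2e)=|\alpha|+2|\beta|,\\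
\theta:&\quad |\gamma|+|\delta|-m+r=|\gamma|+|\delta|-(q-2),\\
z_c\partial_{z_c}-w_c\partial_{w_c}:&\quad \beta_c-\delta_c .
\end{align*}
A nonzero class has $\alpha=0$ and $\beta=0$, then $\delta=0$, then $|\gamma|=q-2$. There are $q-1$ monomials of degree $q-2$ in $y_1,y_2$.
\end{proof}

\begin{lemma}\label{lem:betti}
$\dim H^N(Y)\ge2q-2$.
\end{lemma}

\begin{proof}
The sequence $F$ satisfies the hypotheses of Lemma~\ref{lem:topology}(b), by Lemma~\ref{lem:pencil}(b) and because $d=N-2r-1=n-3$ is positive and odd. It remains to show that $\dim H^d(V)=2q-2$. By the Lefschetz theorem and Poincar\'e duality, $H^j(V)=0$ for odd $j\neq d$, and $H^j(V)=\mathbb C$ for the $d+1$ even values $0\le j\le2d$. Hence $\dim H^d(V)=d+1-\chi(V)=2q-2-\chi(V)$, and we must show that $\chi(V)=0$.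

We compute in two ways the Euler characteristic of the total space of the pencil,
\[
\Gamma=\Bigl\{([x],[y]):\ y_1f_1(x)+y_2f_2(x)=\sum\ell_i(y)x_i^2=0\Bigr\}\subset\mathbb P^{n-1}\times\mathbb P^1 .
\]
The first projection is an isomorphism over $\mathbb P^{n-1}\smallsetminus V$ and is the product $V\times\mathbb P^1$ over $V$, so $\chi(\Gamma)=(n-\chi(V))+2\chi(V)=n+\chi(V)$. The second projection is smooth and proper, hence locally trivial, over the complement of the $n$ distinct points $\ell_i=0$, with fiber $Q_{n-2}$ and $\chi(Q_{n-2})=n$. Over each of the $n$ points the fiber is a cone over $Q_{n-3}$ with one vertex, of Euler characteristic $1+(n-2)$. So $\chi(\Gamma)=(2-n)n+n(n-1)=n$, and $\chi(V)=0$.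
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The formula for $b_{g|_U}$ is Proposition~\ref{prop:U}. Since $q\ge2$ we have $2q-2>q-1$, so by Lemmas~\ref{lem:count} and~\ref{lem:betti} the polynomial $b_g$ has an integer root $-k$ with $k\ge m+1=r+q-1\ge r+1$. This is a root neither of $b_{g|_U}$ nor of $s+r$. So $b_g$ does not divide $b_{g|_U}(s)(s+r)$, and $k-r\in I$ by \eqref{eq:factor}, with $k-r\ge q-1$.
\end{proof}

The parity of $n$ entered three times: it makes the root $-m=-(n+2e)/2$ an integer, it makes $N'$ odd in Lemma~\ref{lem:hlower}, and it makes $\dim V$ odd in Lemma~\ref{lem:betti}.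

\section{The roots of the reduced polynomial}\label{sec:roots}

The argument so far produces a low root but does not locate it. For an upper bound we realize $\widetilde b_g$ as the minimal polynomial of $s$ on an element that is killed by the whole Jacobian ideal, so that the explicit generators of $J$ can be used. The tool for turning vanishing into eigenvalues is the following elementary form of Kashiwara's theorem on modules supported on a linear subspace.

\begin{lemma}\label{lem:K}
Let $v$ be an element of a left module over the Weyl algebra in $t_1,\dots,t_a$, and let $E=\sum t_i\partial_i$. If all monomials of degree $k+1$ in the $t_i$ kill $v$, then $\prod_{j=0}^k(E+a+j)\,v=0$. In particular, if $v\ne0$ and $Ev=\lambda v$, then $\lambda\in\{-a,-a-1,\dots,-a-k\}$.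
\end{lemma}

\begin{proof}
We have $(E+a)v=\sum\partial_i(t_iv)$, which settles $k=0$. For $k\ge1$, each $t_iv$ is killed by the monomials of degree $k$, hence by $\prod_{j=0}^{k-1}(E+a+j)$ by induction. From $(E+1)\partial_i=\partial_iE$ we get $\prod_{j=1}^k(E+a+j)\,\partial_i=\partial_i\prod_{j=0}^{k-1}(E+a+j)$, so $\prod_{j=1}^k(E+a+j)$ kills $(E+a)v$.
\end{proof}

In the next lemma and proposition, $f$ is any regular sequence of polynomials on an affine space with $Z\ne\emptyset$, $\theta=\sum y_i\partial_{y_i}$, and $J$ is the ideal of partial derivatives of $g$; note that $g=\theta g\in J$. Put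
\[
M=D[s]g^s\big/D[s]Jg^s,\qquad u=\text{the class of }g^s .
\]
Then $Ju=0$ and $\theta u=su$. As $s$ is central, the same relations hold for $c(s)u$ with $c\in\mathbb C[s]$.

\begin{lemma}\label{lem:M}
Let $c\in\mathbb C[s]$.
\begin{enumerate}
\item[(a)] $c(s)u=0$ if and only if $\widetilde b_g$ divides $c$.
\item[(b)] If $b_{g,p}$ divides $(s+1)c(s)$, then $c(s)u$ is killed by a polynomial that does not vanish at $p$.
\end{enumerate}
\end{lemma}

\begin{proof}
The link between $J$ and $g^{s+1}$ is the identity $\partial_ig^{s+1}=(s+1)(\partial_ig)g^s$. If $c(s)u=0$, then $c(s)g^s\in\sum D[s](\partial_ig)g^s$, so $(s+1)c(s)g^s\in\sum D[s]\partial_ig^{s+1}\subseteq D[s]g^{s+1}$, and $b_g$ divides $(s+1)c$.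

Conversely, suppose that $(s+1)c(s)g^s=P(s)g^{s+1}$ with $P(s)\in D[s]$. Setting $s=-1$ gives $P(-1)\cdot1=0$, so $P(-1)=\sum P_i\partial_i$ with $P_i\in D$, and $P(s)=\sum P_i\partial_i+(s+1)Q(s)$. The module $\mathcal O[g^{-1},s]g^s$ has no $(s+1)$-torsion, so we may divide by $s+1$:
\[
c(s)g^s=\sum P_i(\partial_ig)g^s+Q(s)\,g\cdot g^s\in D[s]Jg^s .
\]
With (B2) this proves (a). The computation is unchanged when the coefficients of the operators lie in the local ring $\mathcal O_p$; it then shows that $c(s)u$ vanishes in $\mathcal O_p\otimes_{\mathcal O}M$, which is (b).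
\end{proof}

\begin{proposition}\label{prop:factor}
The factorization \eqref{eq:factor} holds. Moreover, with $u'=\widetilde b_{g|_U}(s)u$, one has $I\subseteq\{0\}$ if and only if $y_iu'=0$ for all $i$.
\end{proposition}

\begin{proof}
By definition $b_{g|_U}$ divides $b_g$, and $s+1$ divides $b_{g|_U}$ because $g$ vanishes over $Z$. By Lemma~\ref{lem:M}(b), the annihilator of $u'$ in $\mathcal O$ has no zero in $U$, so by the Nullstellensatz it contains $(y_1,\dots,y_r)^{k+1}$ for some $k$. Lemma~\ref{lem:K} and $\theta u'=su'$ give $\prod_{j=0}^k(s+r+j)u'=0$. By Lemma~\ref{lem:M}(a), $\widetilde b_g$ divides $\widetilde b_{g|_U}\prod_{j=0}^k(s+r+j)$, whose extra factors are distinct. This is \eqref{eq:factor}.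

If the $y_i$ kill $u'$, we can take $k=0$. Conversely, if $I\subseteq\{0\}$, then $(s+r)u'=0$ by Lemma~\ref{lem:M}(a), so $\theta u'=-ru'$ and $\theta(y_iu')=y_i(\theta+1)u'=(1-r)y_iu'$. The eigenvalue $1-r$ is excluded by Lemma~\ref{lem:K}, so $y_iu'=0$.
\end{proof}

The question of the introduction thus asks whether an element that is killed by a power of $(y_1,\dots,y_r)$ is killed by the first power. We return to the sequence \eqref{eq:family}.

\begin{proposition}\label{prop:roots}
Every root of $\widetilde b_g$ lies in $\{-r,\,-m,\,-m-\frac12,\,-m-1\}$.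
\end{proposition}

\begin{proof}
Let $-\rho\ne-r$ be a root and put $c(s)=\widetilde b_g(s)/(s+\rho)$ and $v=c(s)u$. By Lemma~\ref{lem:M}(a), $v\neq0$ and $sv=-\rho v$. Also $Jv=0$, and \eqref{eq:euler} gives
\[
\theta v=-\rho v,\qquad (E_x+2E_z)v=-2\rho v .
\]
The plan is to show that $v$ is killed by all cubic monomials in $x$, and then to read off $\rho$ from the eigenvalue of $E_x$.

Let $i\ne j$. Since $\ell_ix_i$ and $\ell_jx_j$ lie in $J$, the element $x_ix_jv$ is killed by $\ell_i$ and $\ell_j$, hence by $y_1$ and $y_2$; it is also killed by $w_c\in J$. Lemma~\ref{lem:K} with $k=0$, in the $r$ variables $y,w$, gives $(\theta+r)x_ix_jv=0$. But $\theta$ commutes with $x_ix_j$, so $\theta x_ix_jv=-\rho\,x_ix_jv$. As $\rho\neq r$, we get $x_ix_jv=0$. Then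
\[
x_i^3v=x_if_1v-\sum_{j\neq i}x_j\,(x_ix_jv)=0 .
\]
Every cubic monomial is some $x_i^3$ or is divisible by some $x_ix_j$ with $i\ne j$, so all of them kill $v$.

Since $z_cv=0$, we have $z_c\partial_{z_c}v=(\partial_{z_c}z_c-1)v=-v$, so $E_zv=-ev$ and $E_xv=-2(\rho-e)v$. Lemma~\ref{lem:K} with $k=2$, in the $n$ variables $x$, gives $2(\rho-e)\in\{2q,2q+1,2q+2\}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1), except $0\in I$ for $q=2$]
If $k\in I$, then $-(r+k)$ is an integer root of $\widetilde b_g$, so $r+k\in\{r,m,m+1\}$ by Proposition~\ref{prop:roots}, that is, $k\in\{0,q-2,q-1\}$. By Theorem~\ref{thm:A}, $I$ has an element $\ge q-1$, so $q-1\in I$.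

Let $p\in Z\smallsetminus\{0\}$. By Lemma~\ref{lem:pencil}(b) the components of $F$ are part of a coordinate system at $p$, so near $(p,0)$ the function $g$ is a nondegenerate quadratic form in $2r$ coordinates, with local polynomial $(s+1)(s+r)$. Thus $-r$ is a root of $b_g$. For $q\ge3$ we have $1<r<m$, so $-r$ is not a root of $b_{g|_U}$, and $0\in I$.
\end{proof}

\section{The double root for $q=2$}\label{sec:double}

For $q=2$ we have $m=r$, so $-r$ is already a root of $b_{g|_U}$, and $0\in I$ means that it is a double root of $b_g$. The previous arguments see roots but not multiplicities. Multiplicities bound the orders of the poles of the distribution $|g|^{2s}$, and these can be computed on a Gaussian test function.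

\subsection*{The case $e=0$}
Here $n=4$, $r=2$, $g$ is a polynomial on $\mathbb C^6$, and $1\in I\subseteq\{0,1\}$, so
\[
b_g(s)=(s+1)(s+2)^\mu\bigl(s+\tfrac52\bigr)(s+3),\qquad\mu\in\{1,2\}.
\]
For $\operatorname{Re}s>0$ the continuous function $T_s=|g|^{2s}$ has polynomial growth; it is a tempered distribution depending holomorphically on $s$. Let $P(s)$ be as in (B2), and let $\overline P(s)$ be obtained from it by conjugating the coefficients and replacing $\partial_i$ by $\partial/\partial\bar t_i$, leaving $s$ unchanged. Write $gT_s=g^{s+1}\bar g^{\,s}$ and $T_{s+1}=g^{s+1}\bar g^{\,s+1}$ with local branches on $\{g\ne0\}$. The operator $P(s)$ acts only on the holomorphic factor and $\overline P(s)$ only on the antiholomorphic one, and $b_g$ has real coefficients. Therefore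
\begin{equation}\label{eq:dist}
b_g(s)\,T_s=P(s)(gT_s),\qquad b_g(s)\,gT_s=\overline P(s)\,T_{s+1},
\end{equation}
and in the same way
\begin{equation}\label{eq:disteuler}
\theta(gT_s)=(s+1)\,gT_s,\qquad E_x(gT_s)=2(s+1)\,gT_s .
\end{equation}
For $\operatorname{Re}s\gg0$ the functions involved are differentiable to the required order, so these identities hold on all of $\mathbb C^6$. The relation $b_g(s)^2T_s=P(s)\overline P(s)T_{s+1}$ continues $T_s$ to a meromorphic family of tempered distributions, for which \eqref{eq:dist} and \eqref{eq:disteuler} persist. Since $b_g$ has no root with $\operatorname{Re}s>-1$, the family is holomorphic there, in particular at $s=0$.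

Used alone, \eqref{eq:dist} bounds the pole order of $T_s$ by $2$ at $-1$ and by $2\mu+2$ at $-2$, which is too weak. The intermediate family $gT_s$ does better: homogeneity forces its leading coefficient to vanish.

\begin{lemma}\label{lem:support}
Let $S$ be a distribution on an open set $\Omega\subseteq\mathbb C^N$, supported on $\{t_1=\dots=t_a=0\}$, with $\sum_{i=1}^at_i\partial_iS=\lambda S$. If $\lambda\notin\{-a,-a-1,\dots\}$, then $S=0$.
\end{lemma}

\begin{proof}
Let $\Omega'\subset\Omega$ be open and relatively compact. On $\Omega'$ the distribution $S$ has finite order $k$, and a distribution of order $k$ vanishes on test functions whose derivatives of order $\le k$ vanish on its support. So the monomials of degree $k+1$ in $t_1,\dots,t_a$ kill $S|_{\Omega'}$. Distributions on $\Omega'$ form a module over the Weyl algebra, and Lemma~\ref{lem:K} gives $S|_{\Omega'}=0$.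
\end{proof}

\begin{lemma}\label{lem:drop}
Let $(\sigma,\nu)$ be $(-1,1)$ or $(-2,2)$. If $gT_s$ has a pole of order at most $\nu$ at $\sigma$, then it has a pole of order at most $\nu-1$ at $\sigma$.
\end{lemma}

\begin{proof}
Let $S$ be the coefficient of $(s-\sigma)^{-\nu}$. There is no term of order $\nu+1$, so comparing coefficients in \eqref{eq:disteuler} gives $\theta S=(\sigma+1)S$ and $E_xS=2(\sigma+1)S$. We shrink the support of $S$ in three steps.

\emph{On $\{x\ne0,\ y\neq0\}$.} Where $g\ne0$, the family $gT_s$ is entire. At a zero of $g$ in this set, $dg\ne0$ by Lemma~\ref{lem:pencil}(c), so $t=g$ is a local coordinate and $gT_s=t|t|^{2s}$. The family $|t|^{2s}$ is holomorphic for $\operatorname{Re}s>-1$, equal to $1$ at $s=0$, and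
\[
(s+1)\,t|t|^{2s}=\partial_{\bar t}|t|^{2(s+1)},\qquad (s+1)(s+2)^2\,t|t|^{2s}=\partial_t\partial_{\bar t}^2|t|^{2(s+2)} .
\]
So $S=\partial_{\bar t}1=0$ if $\sigma=-1$, and $S=-\partial_t\partial_{\bar t}^21=0$ if $\sigma=-2$.

\emph{On $\{y\neq0\}$.} Here $S$ is supported on $\{x=0\}$, and its $E_x$-eigenvalue $2(\sigma+1)\in\{0,-2\}$ is larger than $-4$. So $S=0$ by Lemma~\ref{lem:support} with $a=4$.

\emph{On $\mathbb C^6$.} Now $S$ is supported on $\{y=0\}$, and its $\theta$-eigenvalue $\sigma+1\in\{0,-1\}$ is larger than $-2$. So $S=0$ by Lemma~\ref{lem:support} with $a=2$.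
\end{proof}

\begin{lemma}\label{lem:orderupper}
If $\mu=1$, then $T_s$ has a pole of order at most $2$ at $s=-2$.
\end{lemma}

\begin{proof}
We alternate between the two identities \eqref{eq:dist}; each use raises the bound by the multiplicity of the root, which is $1$ at both $-1$ and $-2$. At $s=-1$: $T_{s+1}$ is holomorphic, so $gT_s$ has order $\le1$, hence order $0$ by Lemma~\ref{lem:drop}, so $T_s$ has order $\le1$. At $s=-2$: $T_{s+1}$ has order $\le1$, so $gT_s$ has order $\le2$, hence $\le1$ by Lemma~\ref{lem:drop}, so $T_s$ has order $\le2$.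
\end{proof}

\begin{lemma}\label{lem:orderlower}
The value of $T_s$ on the Schwartz function $e^{-|x|^2-|y|^2}$ has a pole of order exactly $3$ at $s=-2$.
\end{lemma}

\begin{proof}
Let $\operatorname{Re}s>0$, $f=(f_1,f_2)$ and $|f|^2=|f_1|^2+|f_2|^2$. For fixed $x$, a unitary change of $y$ turns $g=f_1(x)y_1+f_2(x)y_2$ into $|f(x)|\,y_1'$. Since $\int_{\mathbb C}|t|^{2s}e^{-|t|^2}=\pi\Gamma(s+1)$, the integral over $y\in\mathbb C^2$ is $\pi^2\Gamma(s+1)|f(x)|^{2s}$. In polar coordinates $x=\rho\omega$ on $\mathbb C^4=\mathbb R^8$ we have $|f(x)|^{2s}=\rho^{4s}|f(\omega)|^{2s}$ and $\int_0^\infty\rho^{4s+7}e^{-\rho^2}d\rho=\frac12\Gamma(2s+4)$. Hence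
\[
\int_{\mathbb C^6}|g|^{2s}e^{-|x|^2-|y|^2}=\frac{\pi^2}2\,\Gamma(s+1)\,\Gamma(2s+4)\,A(s),\qquad A(s)=\int_{S^7}|f(\omega)|^{2s}\,d\omega .
\]
Both Gamma factors have a simple pole at $s=-2$, so it suffices to show that $A$ has a simple pole there.

Let $K=Z_0\cap S^7$, a nonempty compact set. At $p\in K$ the map $df_p\colon\mathbb C^4\to\mathbb C^2$ is surjective by Lemma~\ref{lem:pencil}(b), and the radial vector lies in its kernel because $df_p(p)=2f(p)=0$. So $f|_{S^7}$ is a submersion along $K$, and near each point of $K$ there are coordinates $(v,\kappa)\in\mathbb C^2\times\mathbb R^3$ on $S^7$ with $v=f$. Take a partition of unity subordinate to finitely many such charts and to $S^7\smallsetminus K$, and integrate over $\kappa$ in each chart. We obtain $A(s)=\int_{\mathbb C^2}|v|^{2s}a(v)\,dv+(\text{an entire function})$, where $a$ is smooth with compact support, and $a(0)>0$ because the density of $d\omega$ is positive along $K$. Now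
\[
\int_{|v|\le1}|v|^{2s}a(0)\,dv=\frac{2\pi^2a(0)}{2s+4},
\]
the integral of $|v|^{2s}(a(v)-a(0))$ over $|v|\le1$ is holomorphic for $\operatorname{Re}s>-\frac52$ because $a(v)-a(0)=O(|v|)$, and the integral over $|v|\ge1$ is entire. So $A$ has a simple pole at $-2$ with positive residue.
\end{proof}

Lemmas~\ref{lem:orderupper} and~\ref{lem:orderlower} exclude $\mu=1$. So for $q=2$, $e=0$,
\begin{equation}\label{eq:e0}
b_g(s)=(s+1)(s+2)^2\bigl(s+\tfrac52\bigr)(s+3).
\end{equation}

\subsection*{Adding the coordinates $z_c$}
We recall the Bernstein--Sato polynomial of a tuple $f=(f_1,\dots,f_r)$ on $X$. Let $\mathcal D$ be the sheaf of differential operators on $X\times\mathbb A^r$, with coordinates $t_1,\dots,t_r$ on $\mathbb A^r$. Let $\delta_f$ be the class of $1$ in the quotient of $\mathcal D$ by the left ideal generated by the $t_i-f_i$ and by the $\xi+\sum\xi(f_i)\partial_{t_i}$ for vector fields $\xi$ on $X$. Let $V^0\mathcal D$ be the subring generated by $\mathcal D_X$, the $t_i$ and the $t_i\partial_{t_j}$. Then $b_f$ is the monic polynomial of least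 degree with
\[
b_f\Bigl(-\sum_i\partial_{t_i}t_i\Bigr)\delta_f\in\sum_iV^0\mathcal D\cdot t_i\,\delta_f .
\]
For $r=1$ this is the polynomial of Section~\ref{sec:intro}, with $\delta_f$ corresponding to $f^s$ and $-\partial_tt$ to $s$. We use the identity $\widetilde b_g=b_f$ from the introduction and the following theorem of Budur, Musta\c{t}\u{a} and Saito \cite[Theorem 5]{BMS}: if $f$ and $f'$ are tuples in separate variables, with $b_f=\prod_i(s+\alpha_i)^{n_i}$ and $b_{f'}=\prod_j(s+\beta_j)^{m_j}$, then
\[
b_{(f,f')}(s)=\prod_\gamma(s+\gamma)^{\max\{n_i+m_j-1\,:\,\alpha_i+\beta_j=\gamma\}} .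
\]

\begin{proof}[Proof of Theorem~\ref{thm:B}(2), and end of the proof of (1)]
For $f'=(z_c)$ we have $b_{f'}=s+1$, so the theorem gives $b_{(f,z_c)}(s)=\prod_i(s+\alpha_i+1)^{n_i}=b_f(s+1)$. By \eqref{eq:e0}, $b_{(f_1,f_2)}(s)=(s+2)^2(s+\frac52)(s+3)$. Adding $z_1,\dots,z_e$ one at a time replaces $s$ by $s+e$, and $r=2+e$, so
\[
b_g(s)=(s+1)\,b_F(s)=(s+1)(s+r)^2\bigl(s+r+\tfrac12\bigr)(s+r+1).
\]
By Proposition~\ref{prop:U} with $m=r$, we have $b_{g|_U}(s)=(s+1)(s+r)(s+r+\frac12)$. The quotient is $(s+r)(s+r+1)$, so $I=\{0,1\}$. In particular $0\in I$ for $q=2$, the case left open in Section~\ref{sec:roots}.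
\end{proof}

\begin{thebibliography}{9}

\bibitem{BMS}
Budur, Musta\c{t}\u{a}, and Saito,
\emph{Bernstein--Sato polynomials of arbitrary varieties},
Compositio Math., 2006.

\bibitem{DOR}
Bradley Dirks, Sebastian Olano, and Debaditya Raychaudhury,
\emph{A Hodge Theoretic Generalization of $\mathbb{Q}$-Homology Manifolds II: Local Complete Intersections},
arXiv:2607.25861 (2026).

\end{thebibliography}
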